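# Solid Modules, Tensor Products and Cohomological Dimension

All rings are commutative, Noetherian, associative with identity. Modules are arbitrary: no finite generation is assumed unless it is stated.

## 1. Local cohomology, cohomological dimension, and solidity

**Definition 1.1 (local cohomology).** For an ideal $I$ of a ring $R$ and an $R$-module $M$,
$$H^i_I(M)=\varinjlim_n \mathrm{Ext}^i_R(R/I^n,M).$$

In practice one computes with the Čech complex. If $I=(f_1,\dots,f_r)$, let $C^\bullet$ be the complex
$$0\to R\to\bigoplus_i R_{f_i}\to\bigoplus_{i<j}R_{f_if_j}\to\cdots\to R_{f_1\cdots f_r}\to 0,$$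
with $R$ in degree $0$, and with maps given by localization and the usual signs. Localizations are flat, so this is a bounded complex of flat modules. We use the textbook fact that, for $R$ Noetherian, $H^i_I(M)\cong H^i(C^\bullet\otimes_RM)$ for every $R$-module $M$. If $R\to S$ is a homomorphism of Noetherian rings, then $C^\bullet\otimes_RS$ is the Čech complex of $S$ on the images of the $f_i$, which generate $IS$. Hence $H^i_{IS}(M)=H^i_I(M)$ for every $S$-module $M$.

**Example.** Let $R=\mathbb Z$ and $I=(p)$ with $p$ prime. The complex is $\mathbb Z\to\mathbb Z[1/p]$, so $H^0_I(\mathbb Z)=0$ and $H^1_I(\mathbb Z)=\mathbb Z[1/p]/\mathbb Z$. For $R=k[x,y]$ and $I=(x,y)$, the last map of the complex is $R_x\oplus R_y\to R_{xy}$, and its cokernel $H^2_I(R)$ has the $k$-basis $x^{-i}y^{-j}$ with $i,j\ge1$.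

**Definition 1.2 (cohomological dimension).** $\mathrm{cd}(I,R)$ is the largest $i$ with $H^i_I(R)\neq0$, and $\mathrm{cd}(I,R)=-\infty$ if every $H^i_I(R)$ vanishes.

If $I$ has $r$ generators, then $\mathrm{cd}(I,R)\le r$, because $C^\bullet$ lives in degrees $0,\dots,r$. If $I=R$, all $H^i_I(M)$ vanish, since $R/I^n=0$. We shall see in Section 3 that $\mathrm{cd}(I,R)=-\infty$ only when $I=R$.

**Example.** $\mathrm{cd}(p\mathbb Z,\mathbb Z)=1$. Pass to $S=\mathbb Z/p$: then $IS=0$, $H^0_{0}(S)=S$, and $\mathrm{cd}(IS,S)=0$. Pass to $S=\mathbb Q$: then $IS=S$ and $\mathrm{cd}(IS,S)=-\infty$. So cohomological dimension can drop under a ring homomorphism.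

**Definition 1.3 (solid).** An $R$-module $N$ is *solid* if $\mathrm{Hom}_R(N,R)\ne0$. An $R$-algebra $S$ is solid if it is solid as an $R$-module, that is, if there is a nonzero $R$-linear map $S\to R$. The map need not respect multiplication.

**Example.** If $R$ is a nonzero direct summand of $S$ as an $R$-module, then $S$ is solid. The converse fails. Let $R=k[[t^2,t^3]]$, the power series without a term in $t$, and $S=k[[t]]$. Multiplication by $t^2$ maps $S$ into $R$, so $S$ is solid. Let us find *all* $R$-linear maps $\varphi:S\to R$. From $t^2\varphi(t)=\varphi(t^3)=t^3\varphi(1)$ we get $\varphi(t)=t\varphi(1)$, and $S=R+Rt$, so $\varphi$ is multiplication by $h=\varphi(1)$. Both $h$ and $th$ must lie in $R$. The coefficient of $t$ in $th$ is the constant term of $h$, so $h$ has no constant term, and $h\in t^2k[[t]]$. Conversely each such $h$ works. Therefore every $\varphi$ has image inside $\mathfrak m=t^2k[[t]]$, the maximal ideal of $R$. In particular $R$ is not a direct summand of $S$.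

Over $\mathbb Z$, neither $\mathbb Z/p$ nor $\mathbb Q$ is solid: a map to $\mathbb Z$ kills torsion, and its image on $\mathbb Q$ would be a divisible subgroup of $\mathbb Z$. So the two drops seen after Definition 1.2 come from algebras that are not solid.

**Definition 1.4 (valuation and symbolic powers at a height-one prime).** Let $D$ be a normal Noetherian domain and $Q$ a prime of height one. Then $D_Q$ is a discrete valuation ring. Write $v$ for its valuation. The symbolic power is $Q^{(a)}=Q^aD_Q\cap D=\{d\in D: v(d)\ge a\}$, where $v(0)=\infty$.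

**Example.** Let $D=k[x,y,z]/(xy-z^2)$, identified with $k[s^2,t^2,st]\subset k[s,t]$ by $x=s^2$, $y=t^2$, $z=st$. This is the subring of polynomials with only even-degree terms. It is normal. Indeed, an element of $\mathrm{Frac}(D)$ integral over $D$ lies in the normal ring $k[s,t]$. Write it as $f=a/b$ with $a,b\in D$, and split $f=f_{\rm even}+f_{\rm odd}$. Then $bf_{\rm odd}=a-bf_{\rm even}$ has only odd and only even terms, so it is $0$ and $f=f_{\rm even}\in D$. Let $Q=(x,z)$, a prime with $D/Q=k[y]$. In $D_Q$ the element $y$ is a unit and $x=z^2/y$, so $v(z)=1$ and $v(x)=2$. Since $D/xD=k[y,z]/(z^2)$, in which every zero divisor is nilpotent, $xD$ is $Q$-primary. Hence $xD=xD_Q\cap D=Q^{(2)}$. On the other hand $Q^2=(x^2,xz,z^2)=x(x,z,y)\subsetneq xD$. Symbolic and ordinary powers differ.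

**Definition 1.5 (normalization).** The normalization $D'$ of a domain $D$ is its integral closure in its fraction field.

We use three textbook facts. By Nagata's theorem, the normalization of a complete local domain is a finite module over it. A domain that is finite over a complete local ring is itself a complete local domain, since a finite algebra over a complete local ring is a product of complete local rings. A quotient of a complete local ring by a proper ideal is complete local.

**Example.** For $D=k[[t^2,t^3]]$ we have $t=t^3/t^2\in\mathrm{Frac}(D)$, and $t$ is a root of $T^2-t^2$. So $D'=k[[t]]=D+Dt$.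

**Definition 1.6 (Matlis dual).** For a local ring $(D,\mathfrak m)$, let $E$ be the injective hull of $D/\mathfrak m$. The Matlis dual of $M$ is $\mathrm{Hom}_D(M,E)$.

It is nonzero when $M\ne0$. If $D$ is complete and $M$ is Artinian, it is finitely generated. This definition is used only in Section 10.

**Example.** For $D=k[[x]]$ one has $E=k((x))/k[[x]]=H^1_{(x)}(D)$, and $\mathrm{Hom}_D(E,E)\cong D$, which is finitely generated although $E$ is not.

## 2. Can a solid extension lower the cohomological dimension?

For every ring homomorphism $R\to S$ and every ideal $I$ one has $\mathrm{cd}(I,R)\ge\mathrm{cd}(IS,S)$; this is proved in Section 3. Equality holds if $R$ is a direct summand of $S$ as an $R$-module, and we have seen that the inequality can be strict in general. Solidity is weaker than being split: one asks only for *some* nonzero $R$-linear map $S\to R$. Does that already force equality when $R$ is a domain?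

**Conjecture.** If $R$ is a Noetherian domain and $S$ is a solid $R$-algebra, then $\mathrm{cd}(I,R)=\mathrm{cd}(IS,S)$ for every ideal $I$ of $R$.

The source of the problem is Melvin Hochster and Jack Jeffries, "Faithfulness of Top Local Cohomology Modules in Domains", arXiv:1909.08770 (2019). The conjecture is true, and it follows from a statement that does not mention local cohomology.

**Theorem 1.** Let $R$ be a Noetherian domain and $N$ a solid $R$-module. Then $N\otimes_RX\ne0$ for every nonzero $R$-module $X$.

**Theorem 2.** If $R$ is a Noetherian domain, $S$ a (Noetherian) solid $R$-algebra and $I$ an ideal of $R$, then $\mathrm{cd}(I,R)=\mathrm{cd}(IS,S)$.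

## 3. The top local cohomology module as a tensor product

This section explains why Theorem 1 implies Theorem 2.

**Fact F2.** Let $I$ be an ideal of a Noetherian ring $R$ and suppose $H^j_I(R)=0$ for all $j>d$, where $d\ge-1$. Then for every $R$-module $N$ we have $H^j_I(N)=0$ for $j>d$, and, if $d\ge0$, $H^d_I(N)\cong N\otimes_RH^d_I(R)$.

*Proof.* Let $C^\bullet$ be the Čech complex on $r$ generators, and put $C^j=0$ for $j<0$ or $j>r$. If $d>r$ then $C^d=0$ and everything in the statement is zero; so let $d\le r$. Put $Z^j=\ker(C^j\to C^{j+1})$. For $j\ge d$, the vanishing of $H^{j+1}(C^\bullet)$ says that $C^j$ maps onto $Z^{j+1}$, so we have short exact sequences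
$$0\to Z^j\to C^j\to Z^{j+1}\to0\qquad(j\ge d).\tag{1}$$
Since $Z^{r+1}=0$ is flat and the kernel of a surjection between flat modules is flat, descending induction shows that $Z^j$ is flat for all $j\ge d$. As $Z^{j+1}$ is flat, $\mathrm{Tor}_1(Z^{j+1},N)=0$, and (1) stays exact after $\otimes N$. So for $j\ge d$ the map $C^j\otimes N\to C^{j+1}\otimes N$ is the surjection onto $Z^{j+1}\otimes N$ followed by the injection $Z^{j+1}\otimes N\hookrightarrow C^{j+1}\otimes N$. Its kernel is therefore $Z^j\otimes N$ and its image is $Z^{j+1}\otimes N$.

For $j>d$, the kernel at $C^j\otimes N$ is $Z^j\otimes N$, which is also the image from degree $j-1\ge d$. Hence $H^j(C^\bullet\otimes N)=0$. In degree $d\ge 0$ the kernel is $Z^d\otimes N$, so, by right exactness of $\otimes$,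
$$H^d(C^\bullet\otimes N)=\mathrm{coker}(C^{d-1}\otimes N\to Z^d\otimes N)=N\otimes\mathrm{coker}(C^{d-1}\to Z^d)=N\otimes H^d(C^\bullet).\qquad\square$$

**Example.** For $R=\mathbb Z$, $I=(p)$, $d=1$, this says $\mathrm{coker}(N\to N\otimes\mathbb Z[1/p])=N\otimes\mathbb Z[1/p]/\mathbb Z$.

Three consequences are immediate. First, if all $H^j_I(R)$ vanish, then F2 with $d=-1$ gives $0=H^0_I(R/I)=R/I$, so $I=R$. Thus $0\le\mathrm{cd}(I,R)<\infty$ whenever $I\ne R$. Second, taking $N=S$ and using $H^j_{IS}(S)=H^j_I(S)$, we get $\mathrm{cd}(IS,S)\le\mathrm{cd}(I,R)$. Third, if $R$ is a direct summand of $S$ and $d=\mathrm{cd}(I,R)\ge 0$, then $S\otimes H^d_I(R)$ has the direct summand $H^d_I(R)\ne0$, so equality holds.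

**Proof of Theorem 2, given Theorem 1.** If $I=R$, then $IS=S$ and both sides are $-\infty$. Otherwise let $d=\mathrm{cd}(I,R)$, so $0\le d<\infty$. By F2, $H^j_{IS}(S)=0$ for $j>d$, and
$$H^d_{IS}(S)\cong S\otimes_RH^d_I(R).$$
Here $H^d_I(R)\ne0$ and $\mathrm{Hom}_R(S,R)\ne0$, so Theorem 1 with $N=S$ and $X=H^d_I(R)$ gives $H^d_{IS}(S)\neq0$. Hence $\mathrm{cd}(IS,S)=d$. $\blacksquare$

It remains to prove Theorem 1.

## 4. Principal ideal domains, divisible modules, and a map that may vanish

**A field.** A solid $N$ is a nonzero vector space, and $N\otimes X\neq0$ for $X\ne0$.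

**A principal ideal domain.** Let $\varphi:N\to R$ be nonzero. Its image is a nonzero principal ideal, hence isomorphic to $R$. So $N$ maps onto $R$, and $N\otimes X$ maps onto $R\otimes X=X\neq0$.

**The sensible first attempt.** For general $R$, choose $\varphi:N\to R$ and $s\in N$ with $c=\varphi(s)\ne0$, and consider
$$X\xrightarrow{\ x\mapsto s\otimes x\ }N\otimes_RX\xrightarrow{\ n\otimes x\mapsto\varphi(n)x\ }X.\tag{2}$$
The composite is multiplication by $c$. If $cX\ne0$, then $N\otimes X\neq0$. In particular we record:

> **Observation (3).** Let $R$ be a domain, $N$ solid, $X\neq0$, and suppose $cX=X$ for every nonzero $c\in R$. Then $N\otimes_RX\ne0$.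

This already handles $X=H^2_{(x,y)}(R)$ for $R=k[x,y]$. Indeed, for $c\ne0$, F2 gives $X/cX\cong H^2_{(x,y)}(R/cR)$. This vanishes because of the sequence $H^2_{(x,y)}(R)\to H^2_{(x,y)}(R/cR)\to H^3_{(x,y)}(R)=0$ together with the surjectivity of $c$ on $X$. That surjectivity can be seen directly. Take a monomial order on the exponents of $c$ and let $x^ay^b$ be its smallest term, with coefficient $1$ after scaling. Each $x^{-i}y^{-j}$ equals $c\cdot x^{-i-a}y^{-j-b}$ minus a combination of classes $x^{-i'}y^{-j'}$ with $(i',j')$ strictly smaller than $(i,j)$ in the order. There are finitely many such steps because a monomial order is a well-order on exponents, so $x^{-i}y^{-j}\in cX$.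

**Where it stops.** If every value $\varphi(s)$, for every $\varphi$, kills $X$, then (2) gives nothing. This happens for $R=k[[t^2,t^3]]$, $N=k[[t]]$, $X=R/\mathfrak m=k$, since all $\varphi$ have image in $\mathfrak m$ (example after Definition 1.3). Yet $N\otimes X=N/\mathfrak mN=k[[t]]/t^2k[[t]]\ne0$. It also happens over a regular ring: let $R=k[[x,y]]$ and let $N=\mathfrak m=(x,y)$ be the maximal ideal itself. A map $\varphi:\mathfrak m\to R$ satisfies $y\varphi(x)=x\varphi(y)$, so $\varphi(x)=xh$ and $\varphi(y)=yh$ for some $h$, and $\varphi$ is multiplication by $h$. All images lie in $\mathfrak m$, and (2) is zero for $X=R/\mathfrak m$.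

When $X$ is killed by part of $R$, we should replace $R$ by a quotient $R/P$ and $N$ by $N/PN$. The next section shows how to choose $P$, and reduces everything to one question about $N/PN$.

## 5. A prime modulo which $X$ becomes divisible

**Fact F1.** A finitely generated module $L$ over a Noetherian ring $R$ has a finite filtration $0=L_0\subset\dots\subset L_n=L$ with $L_i/L_{i-1}\cong R/P_i$, where $P_i\supseteq\mathrm{ann}\,L$ is prime. If $X\otimes L\neq0$, then $X\otimes R/P\ne0$ for some prime $P\supseteq\mathrm{ann}\,L$.

The filtration is the textbook prime filtration, and $P_i\supseteq\mathrm{ann}\,L$ because $\mathrm{ann}\,L$ kills every subquotient. For the second claim, suppose $X\otimes R/P_i=0$ for all $i$. The exact sequences $X\otimes L_{i-1}\to X\otimes L_i\to X\otimes R/P_i=0$ give $X\otimes L_i=0$ for all $i$ by induction, so $X\otimes L=0$.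

**Lemma A.** Let $R$ be a Noetherian ring and $X\ne0$ an $R$-module. There is a prime $P$ such that $\bar X=X/PX$ is nonzero and $c\bar X=\bar X$ for every nonzero $c\in R/P$.

*Proof.* By F1 with $L=R$, the set of primes $P$ with $X/PX\ne0$ is nonempty. Since $R$ is Noetherian, it has a maximal member $P$. Let $A=R/P$ and $0\ne c\in A$. The $R$-module $L=A/cA$ has annihilator strictly larger than $P$. If $X\otimes_RA/cA\ne0$, then F1 gives a prime $P_1\supsetneq P$ with $X/P_1X\neq0$, against the maximality of $P$. So $\bar X/c\bar X=X\otimes_RA/cA=0$. $\square$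

**Example.** Over $\mathbb Z$: for $X=\mathbb Z$ or $X=\mathbb Z/p$ one may take $P=(p)$, and for $X=\mathbb Z[1/p]/\mathbb Z$ one must take $P=0$, because $X/qX=0$ for every prime $q$.

Lemma A turns Theorem 1 into a statement about $N$ alone.

> **Reduction (4).** Let $D$ be a Noetherian domain and $N$ a $D$-module such that $N/PN$ is a solid $D/P$-module for every prime $P$. Then $N\otimes_DX\ne0$ for every $X\ne0$.

Indeed, take $P$ from Lemma A and put $A=D/P$. Observation (3) over the domain $A$ gives $(N/PN)\otimes_A\bar X\neq0$. This module is $(N\otimes_DX)\otimes_DA$, a quotient of $N\otimes_DX$, so $N\otimes_DX\ne0$.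

So: *does solidity of $N$ over $D$ pass to $N/PN$ over $D/P$?* A map $\varphi:N\to D$ does induce a map $N/PN\to D/P$, but that is zero when $\varphi(N)\subseteq P$. The two examples of Section 4 show that this can happen for every $\varphi$ at once. In the second one the cure is visible. Do not jump to $\mathfrak m$ directly; go through $Q=(x)$. The inclusion $\mathfrak m\to k[[x,y]]$ induces $\mathfrak m/x\mathfrak m\to k[[y]]$ with image $yk[[y]]$. Over the new ring $k[[y]]$ we may divide by $y$, obtaining a surjection $\mathfrak m/x\mathfrak m\to k[[y]]$. Reduce modulo $y$: we get a nonzero map $\mathfrak m/\mathfrak m^2\to k$ with $y\mapsto1$ and $x\mapsto0$. It is not induced by any map $\mathfrak m\to k[[x,y]]$. The plan is thus to descend one height at a time, dividing at each step. To divide we need the ring to be normal, and we normalize before each step.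

## 6. Dividing at a height-one prime of a normal domain

**Lemma B.** Let $D$ be a normal Noetherian domain, $Q$ a height-one prime, $N$ a solid $D$-module. Then $N/QN$ is a solid $D/Q$-module.

*Proof.* Let $0\ne\varphi:N\to D$, and let $v$ be the valuation of $D_Q$.

**Step 1: measure how far $\varphi(N)$ lies inside $Q$.** Put $a=\min\{v(\varphi(s)):\varphi(s)\ne0\}$. The minimum exists because the values are nonnegative integers. We want to divide $\varphi$ by an element of value $a$ without leaving $D$.

**Step 2: choose a denominator.** Choose $\pi\in D$ with $v(\pi)=1$: a uniformizer of $D_Q$ is a fraction whose denominator is a unit of $D_Q$, so its numerator will do. In a normal Noetherian domain, every associated prime of a nonzero proper principal ideal has height one. So $\pi^aD$ has a primary decomposition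
$$\pi^aD=Q^{(a)}\cap\mathfrak q_1\cap\dots\cap\mathfrak q_k,\tag{5}$$
with $\mathfrak q_i$ primary to a height-one prime $Q_i\neq Q$. The $Q$-primary component is $\pi^aD_Q\cap D=Q^{(a)}$. If $a=0$, both sides are $D$, with $k=0$.

**Step 3: clear the other components.** We claim that there is $u\in\bigcap\mathfrak q_i$ with $u\notin Q$. If $k=0$, take $u=1$. If $\bigcap\mathfrak q_i\subseteq Q$, then $\mathfrak q_i\subseteq Q$ for some $i$, as $Q$ is prime. Then $Q_i\subseteq Q$, and since both have height one $Q_i=Q$, a contradiction.

**Step 4: divide.** For $s\in N$ we have $v(\varphi(s))\ge a$, so $u\varphi(s)\in Q^{(a)}$. Also $u\varphi(s)\in\mathfrak q_i$ for all $i$. By (5), $u\varphi(s)\in\pi^aD$. Hence $\varphi'=(u/\pi^a)\varphi$ is a $D$-linear map $N\to D$. For an $s$ with $v(\varphi(s))=a$ we get $v(\varphi'(s))=v(u)+a-a=0$, so $\varphi'(s)\notin Q$.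

**Step 5: reduce.** Since $\varphi'(QN)\subseteq Q$, the map $\varphi'$ induces a $D/Q$-linear map $N/QN\to D/Q$, and it is nonzero because $\varphi'(s)\notin Q$. $\square$

**Example.** Take $D=k[x,y,z]/(xy-z^2)$, $Q=(x,z)$, $N=Q$ and $\varphi$ the inclusion. Then $a=1$, attained at $z$, and we take $\pi=z$. As $D/zD=k[x,y]/(xy)$, formula (5) reads $zD=(x,z)\cap(y,z)$, so $u=y$ works. The map $\varphi'=y/z$ sends $z\mapsto y$ and $x\mapsto xy/z=z$. Its image $(y,z)$ is not contained in $Q$. The prime $Q$ need not be principal for the division to work.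

## 7. Descending to an arbitrary prime of a complete local domain

**Lemma C.** Let $D$ be a complete Noetherian local domain, $N$ a solid $D$-module, $P$ a prime of $D$. Then $N/PN$ is a solid $D/P$-module.

*Proof.* We use induction on $\dim D$, for all $N$ and $P$ simultaneously. If $P=0$ there is nothing to prove, and this covers $\dim D=0$. So let $P\neq0$, and assume the lemma for complete local domains of smaller dimension.

**Step 1: go up to the normalization, so that Lemma B applies.** Let $D'$ be the normalization of $D$. By the facts after Definition 1.5, $D'$ is a finite $D$-module and a complete local domain; by integrality $\dim D'=\dim D$. Put $N'=N\otimes_DD'$. If $0\ne\varphi:N\to D$, then $n\otimes b\mapsto\varphi(n)b$ is a $D'$-linear map $N'\to D'$, nonzero since $n\otimes1\mapsto\varphi(n)$. So $N'$ is solid over $D'$.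

**Step 2: lower the dimension by one height-one quotient.** By lying over, choose a prime $P'$ of $D'$ with $P'\cap D=P$. Then $P'\ne0$. Take a nonzero element of $P'$ and a minimal prime $Q'\subseteq P'$ of the ideal it generates. By Krull's principal ideal theorem $Q'$ has height one. By Lemma B, $N'/Q'N'$ is solid over $D'/Q'$, which is a complete local domain of dimension less than $\dim D'=\dim D$.

**Step 3: reach $P'$ by induction.** Apply the induction hypothesis to the ring $D'/Q'$, the module $N'/Q'N'$ and the prime $P'/Q'$. It says that $N'/P'N'$ is solid over $B:=D'/P'$.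

**Step 4: compare with $D/P$.** Put $A=D/P$. Since $P'\cap D=P$, we have $A\subseteq B$, and $B$ is a finite $A$-module. Moreover
$$N'/P'N'=N\otimes_DB=(N/PN)\otimes_AB.$$
So there is a nonzero $B$-linear map $\psi:(N/PN)\otimes_AB\to B$.

**Step 5: come back down from $B$ to $A$.** The $A$-module $B$ is finitely generated and torsion-free over the domain $A$, so it embeds in some $A^r$: it embeds in $B\otimes_A\mathrm{Frac}(A)\cong\mathrm{Frac}(A)^r$, and multiplying by a common denominator of its generators moves it into $A^r$. Since $\psi\ne0$, some coordinate function of this embedding is an $A$-linear $\lambda:B\to A$ with $\lambda\psi\ne0$. The elements $s\otimes b$ generate $(N/PN)\otimes_AB$ as an abelian group, so $\lambda\psi(s\otimes b)\neq0$ for some $s$ and $b$. Fix this $b$. The map $N/PN\to A$, $s\mapsto\lambda\psi(s\otimes b)$, is $A$-linear and nonzero. $\square$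

Completeness was used for the finiteness of $D'$ over $D$, which makes $B$ finite over $A$ in Step 5, and for the fact that $D'/Q'$ is again a complete local domain, so that the induction can continue.

**Example.** Run the proof on $D=k[[t^2,t^3]]$, $N=k[[t]]$, $P=\mathfrak m$. Here $D'=k[[t]]$. The map $\varphi$ given by multiplication by $t^2$ yields $N'=N\otimes_DD'\to D'$, $n\otimes b\mapsto t^2nb$. With $Q'=P'=(t)$, Lemma B has $a=2$, $\pi=t$, $u=1$, and divides by $t^2$, giving $n\otimes b\mapsto nb$. Modulo $t$, with $A=B=k$ and $b=1$, we get $N/\mathfrak mN\to k$, $n\mapsto n(0)$. This nonzero map is induced by no map $N\to D$. The division by $t^2$, impossible over $D$, became possible over $D'$.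

## 8. Proof of Theorem 1

**Step 1: complete local domains.** Let $R=D$ be a complete local domain, $N$ a solid $D$-module and $X\ne0$. By Lemma C, $N/PN$ is solid over $D/P$ for every prime $P$. By Reduction (4), $N\otimes_DX\neq0$.

Written out, the argument is this. Lemma A gives $P$ with $\bar X=X/PX\ne0$ and $c\bar X=\bar X$ for all nonzero $c\in A=D/P$. Lemma C gives $\psi:N/PN\to A$ and $y\in N/PN$ with $c=\psi(y)\ne0$. Multiplication by $c$ on $\bar X$ factors through $(N/PN)\otimes_A\bar X$, a quotient of $N\otimes_DX$. If the latter were $0$, we would have $\bar X=c\bar X=0$, a contradiction.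

**Step 2: from a general domain to a complete local domain where $X$ survives.** Let $R$ be any Noetherian domain, $N$ solid and $X\ne0$. Choose a prime $\mathfrak p$ with $X_{\mathfrak p}\ne0$, and let $T=\widehat{R_{\mathfrak p}}$. Since $R_{\mathfrak p}\to T$ is faithfully flat, $X\otimes_RT=X_{\mathfrak p}\otimes_{R_{\mathfrak p}}T\ne0$. The ring $T$ may fail to be a domain, so we pass to a quotient. By F1 over $T$, applied to the module $X\otimes_RT$ and $L=T$, there is a prime $Q_1$ of $T$ with $X\otimes_RT/Q_1\ne0$. Let $Q\subseteq Q_1$ be a minimal prime of $T$. Then $X\otimes_RT/Q$ surjects onto $X\otimes_RT/Q_1$, so it is nonzero too. Put $D=T/Q$, a complete local domain, and $X_D=X\otimes_RD\ne0$.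

**Step 3: solidity survives as well.** This is why we insisted that $Q$ be minimal. The map $R\to T$ is flat, so going-down holds. If $Q\cap R\neq0$, going-down applied to $0\subsetneq Q\cap R$ would give a prime of $T$ inside $Q$ contracting to $0$, hence strictly inside $Q$, against minimality. So $Q\cap R=0$ and $R\to D$ is injective. Let $\varphi:N\to R$ and $\varphi(s)=c\ne0$. The $D$-linear map $\varphi\otimes D:N_D:=N\otimes_RD\to D$ sends $s\otimes1$ to the image of $c$ in $D$, which is nonzero. So $N_D$ is a solid $D$-module.

**Step 4: conclude.** By Step 1 over $D$,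
$$0\ne N_D\otimes_DX_D=(N\otimes_RX)\otimes_RD,$$
hence $N\otimes_RX\ne0$. $\blacksquare$

With Section 3, Theorem 2 is proved as well, and so is the conjecture.

## 9. Cohomological dimension on quotients of $R$

Theorem 1 allows any $X$, so it applies to top local cohomology of $R/\mathfrak a$ and not only of $R$. Write $\mathrm{cd}(I,R/\mathfrak a)$ for $\mathrm{cd}(I(R/\mathfrak a),R/\mathfrak a)$.

**Proposition 3.** Let $R$ be a Noetherian domain and $N$ any solid $R$-module. Then for all ideals $\mathfrak a,I$ of $R$,
$$\sup\{i:H^i_I(N/\mathfrak aN)\neq0\}=\mathrm{cd}(I,R/\mathfrak a).$$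
In particular, if $S$ is a solid algebra, then $\mathrm{cd}(I(S/\mathfrak aS),S/\mathfrak aS)=\mathrm{cd}(I,R/\mathfrak a)$ for all $\mathfrak a$ and $I$.

*Proof.* If $I+\mathfrak a=R$, then $I$ extends to the unit ideal of $R/\mathfrak a$, all the modules vanish, and both sides are $-\infty$. Otherwise let $d=\mathrm{cd}(I,R/\mathfrak a)$, so $0\le d<\infty$. Local cohomology of an $R/\mathfrak a$-module may be computed over $R$ or over $R/\mathfrak a$. F2 over $R/\mathfrak a$ gives $H^j_I(N/\mathfrak aN)=0$ for $j>d$ and
$$H^d_I(N/\mathfrak aN)=(N/\mathfrak aN)\otimes_{R/\mathfrak a}H^d_I(R/\mathfrak a)=N\otimes_RH^d_I(R/\mathfrak a).$$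
This is nonzero by Theorem 1 with $X=H^d_I(R/\mathfrak a)\ne0$. For the last sentence take $N=S$. $\square$

## 10. Which modules kill nothing under tensor product

The proof of Theorem 1 used solidity only through the modules $N_D$. This leads to an exact criterion. We recall theorems of Grothendieck for a Noetherian local ring $(D,\mathfrak m_D)$ of dimension $n$: $H^j_{\mathfrak m_D}(M)=0$ for $M$ finitely generated and $j>\dim M$; $H^n_{\mathfrak m_D}(D)\ne0$; and $H^n_{\mathfrak m_D}(D)$ is Artinian.

**Proposition 4.** Let $R$ be any Noetherian ring and $N$ any $R$-module. The following are equivalent.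

1. $N\otimes_RX\neq0$ for every $R$-module $X\ne0$.
2. For every prime $\mathfrak p$ of $R$ and every minimal prime $Q$ of $\widehat{R_{\mathfrak p}}$, with $D=\widehat{R_{\mathfrak p}}/Q$, the $D$-module $N\otimes_RD$ is solid.
3. For all such $D$, $H^{\dim D}_{\mathfrak m_D}(N\otimes_RD)\ne0$.

*Proof.* Write $N_D=N\otimes_RD$ and $n=\dim D$.

**(2) implies (1): repeat Section 8.** Let $X\ne0$. Step 2 of Section 8 did not use that $R$ is a domain, and it produces a $D$ of the kind in (2) with $X_D\neq0$. Now $N_D$ is solid by hypothesis, so Step 3 is not needed. By Step 1 of Section 8, $(N\otimes_RX)\otimes_RD=N_D\otimes_DX_D\ne0$, so $N\otimes_RX\ne0$.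

**(1) implies (3): test on one module.** Since $H^j_{\mathfrak m_D}(D)=0$ for $j>n$, F2 gives
$$H^n_{\mathfrak m_D}(N_D)=N_D\otimes_DH^n_{\mathfrak m_D}(D)=N\otimes_RH^n_{\mathfrak m_D}(D).$$
This is nonzero by (1), applied to the $R$-module $X=H^n_{\mathfrak m_D}(D)\neq0$.

**(3) implies (2): dualize.** Put $H=H^n_{\mathfrak m_D}(D)$, let $E$ be the injective hull of the residue field of $D$, and let $\omega=\mathrm{Hom}_D(H,E)$. By F2 and (3), $N_D\otimes_DH=H^n_{\mathfrak m_D}(N_D)\ne0$, so its Matlis dual is nonzero. By adjointness,
$$0\ne\mathrm{Hom}_D(N_D\otimes_DH,E)=\mathrm{Hom}_D(N_D,\omega).\tag{6}$$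
It remains to replace $\omega$ by $D$. The module $\omega$ is finitely generated, being the Matlis dual of an Artinian module over a complete local ring. It is torsion-free. Indeed, let $0\ne a\in D$. By F2, $H/aH=H^n_{\mathfrak m_D}(D/aD)$, and this is $0$ because $D/aD$ is zero or has dimension less than $n$. So $aH=H$. If $f\in\omega$ and $af=0$, then $f(H)=f(aH)=0$, so $f=0$. As in Step 5 of Lemma C, $\omega$ embeds in some $D^r$. A nonzero map $N_D\to\omega$ from (6), followed by this embedding and a suitable coordinate, is a nonzero map $N_D\to D$. $\square$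

Over a complete local domain this gives a converse to Theorem 2.

**Proposition 5.** Let $(R,\mathfrak m)$ be a complete local domain and $S$ a Noetherian $R$-algebra. The following are equivalent: (i) $S$ is solid; (ii) $\mathrm{cd}(IS,S)=\mathrm{cd}(I,R)$ for every ideal $I$; (iii) $\mathrm{cd}(\mathfrak mS,S)=\dim R$.

*Proof.* (i) implies (ii) by Theorem 2. (ii) implies (iii) because $\mathrm{cd}(\mathfrak m,R)=\dim R$ by Grothendieck's theorems. Assume (iii) and put $n=\dim R$. Then $H^n_{\mathfrak m}(S)=H^n_{\mathfrak mS}(S)\ne0$. The argument "(3) implies (2)" with $D=R$ and with $S$ in place of $N_D$ used only this nonvanishing and the fact that $D$ is a complete local domain. It gives $\mathrm{Hom}_R(S,R)\neq0$. $\square$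

The equivalence of (i) and (iii) is due to Hochster.

## 11. Completeness in the converse, and the domain hypothesis

**The converse fails without completeness.** Let $R=\mathbb Z_{(p)}$ and $S=\mathbb Z_p$, the $p$-adic integers. The map $R\to S$ is faithfully flat, so $H^i_{IS}(S)=H^i_I(R)\otimes_RS$ vanishes exactly when $H^i_I(R)$ does, and all cohomological dimensions agree. But $S$ is not solid. Let $\varphi:\mathbb Z_p\to\mathbb Z_{(p)}\subset\mathbb Z_p$ be $\mathbb Z_{(p)}$-linear. Given $x\in\mathbb Z_p$ and $m\ge1$, choose an integer $x_m$ with $x-x_m\in p^m\mathbb Z_p$. Then $\varphi(x)-x_m\varphi(1)=\varphi(x-x_m)\in p^m\mathbb Z_p$. Letting $m\to\infty$, we get $\varphi(x)=x\varphi(1)$. If $\varphi(1)\ne0$, the image $\varphi(1)\mathbb Z_p$ is uncountable, which is impossible inside the countable ring $\mathbb Z_{(p)}$. So $\mathrm{Hom}_R(\mathbb Z_p,\mathbb Z_{(p)})=0$.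

Condition (2) of Proposition 4, the exact condition for the tensor property, does hold for $N=\mathbb Z_p$. For $\mathfrak p=(p)$ we have $D=\mathbb Z_p$, and multiplication maps $N\otimes_RD=\mathbb Z_p\otimes_{\mathbb Z_{(p)}}\mathbb Z_p$ onto $D$. For $\mathfrak p=0$ we have $D=\mathbb Q$, and $N\otimes_RD=\mathbb Q_p$ is a nonzero vector space.

**The domain hypothesis cannot be dropped.** Let $R=k[x,y]/(xy)$, $S=R/xR$ and $I=xR$. A map $S\to R$ is determined by the image of $1$, which can be any element killed by $x$, so $\mathrm{Hom}_R(S,R)\cong(0:_Rx)=yR\ne0$ and $S$ is solid. We have $\mathrm{cd}(I,R)\le1$, as $I$ has one generator. By F2 with $d=1$ and $N=R/yR=k[x]$, the module $H^1_I(R)$ surjects onto $H^1_{(x)}(k[x])=k[x,x^{-1}]/k[x]\neq0$. So $\mathrm{cd}(I,R)=1$. On the other hand $IS=0$, so $\mathrm{cd}(IS,S)=0$.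

Proposition 4 detects this failure. At $\mathfrak p=(x,y)$ the completion is $k[[x,y]]/(xy)$. For its minimal prime $Q=(y)$ we get $D=k[[x]]$ and $N\otimes_RD=k[[x]]/(x)=k$ with $N=S$. This is torsion, so it is not solid over $D$. Here $R\to D$ is not injective. The nonzero values $\varphi(s)$ all lie in $yR$, which maps to $0$ in $D$, and that is where Step 3 of Section 8 breaks down.
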